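\title{Lattices of bounded closed convex subsets of Banach spaces are join-semidistributive}

\begin{abstract}
We prove that for every real Banach space $E$ the lattice of bounded closed convex subsets of $E$ is join-semidistributive. Hence the five-element lattice $M_3$ embeds into no such lattice. This answers in the negative the question, posed in a paper of Wehrung and Semenova, whether every lattice embeds into the lattice of bounded closed convex subsets of some real Banach space. We also show that for bounded closed convex sets $B\subseteq D$ there is a least bounded closed convex set $A$ whose join with $B$ is $D$, that a modular lattice embeds if and only if it is distributive, and that $M_3$ does embed as soon as boundedness, closedness or completeness is dropped.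
\end{abstract}

\section{The problem and the answer}\label{sec:intro}

A \emph{lattice} is a partially ordered set in which any two elements $x,y$ have a least upper bound $x\vee y$ (the join) and a greatest lower bound $x\wedge y$ (the meet). A \emph{lattice embedding} is a one-to-one map that preserves $\vee$ and $\wedge$. A map that preserves $\wedge$ preserves the order, because $x\le y$ means $x\wedge y=x$.

For a left vector space $V$ over a totally ordered division ring $\mathbb F$, the convex subsets of $V$ form a lattice $\mathbf{Co}(V)$ under inclusion: the meet is the intersection and the join is the convex hull of the union. It is known that every lattice embeds into $\mathbf{Co}(V)$ for some left $\mathbb F$-vector space $V$. Convexity alone therefore imposes no lattice-theoretic restriction.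

Now add a norm. For a real normed space $E$, let $\mathrm{BC}(E)$ be the set of all bounded closed convex subsets of $E$, ordered by inclusion. It is a lattice with
\[
A\wedge B=A\cap B,\qquad A\vee B=\overline{\operatorname{conv}}(A\cup B),
\]
where $\overline{\operatorname{conv}}\,S$ is the closure of the convex hull of $S$. The following problem is posed in \cite{WS}.

\medskip
\noindent\textbf{Problem.} \emph{Does every lattice embed into $\mathrm{BC}(E)$ for some real Banach space $E$?}
\medskip

We count $\varnothing$ as an element of $\mathrm{BC}(E)$. The answer does not depend on this choice: an embedding whose values are all nonempty is in particular an embedding into $\mathrm{BC}(E)$, and the embeddings that we construct in Section~\ref{sec:modular} take only nonempty values.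

Three lattice conditions appear below. A lattice is \emph{distributive} if $x\vee(y\wedge z)=(x\vee y)\wedge(x\vee z)$ for all $x,y,z$. It is \emph{modular} if $x\vee(y\wedge z)=(x\vee y)\wedge z$ whenever $x\le z$. It is \emph{join-semidistributive} if
\[
a\vee b=c\vee b\quad\text{implies}\quad (a\wedge c)\vee b=a\vee b .
\]
A distributive lattice is modular, and it is join-semidistributive since $(a\wedge c)\vee b=(a\vee b)\wedge(c\vee b)$. Neither of the first two laws is an obstruction to embedding, for both fail already in $\mathrm{BC}(\mathbb R)$: with $x=\{0\}$, $y=\{1\}$, $z=[0,\frac12]$ we have $x\le z$ and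
\begin{equation}\label{eq:notmodular}
x\vee(y\wedge z)=\{0\}\ne[0,\tfrac12]=(x\vee y)\wedge z .
\end{equation}

The natural test object is the lattice $M_3=\{0,a,b,c,1\}$, in which $a,b,c$ are pairwise incomparable, with pairwise meets $0$ and pairwise joins $1$. Three lines through the origin realize it in $\mathbf{Co}(\mathbb R^2)$. For $E$ of finite dimension, extreme points prevent $M_3$ from embedding into $\mathrm{BC}(E)$, as we shall see in Section~\ref{sec:finite}. That argument rests on compactness, and in infinite dimension a bounded closed convex set need not have a single extreme point. Moreover, $M_3$ embeds as soon as any one of the conditions ``bounded'', ``closed'', ``complete'' is removed (Section~\ref{sec:sharp}). One could therefore guess that a large enough Banach space leaves room for every lattice, as a large enough vector space does. It does not.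

\begin{theorem}\label{thm:main}
Let $E$ be a real Banach space and let $A,B,C\in\mathrm{BC}(E)$ satisfy $A\vee B=C\vee B$. Then $(A\cap C)\vee B=A\vee B$. That is, $\mathrm{BC}(E)$ is join-semidistributive.
\end{theorem}

\begin{corollary}\label{cor:M3}
The lattice $M_3$ does not embed into $\mathrm{BC}(E)$ for any real Banach space $E$. Hence not every lattice embeds into the lattice of bounded closed convex subsets of some real Banach space.
\end{corollary}

\begin{proof}
Let $\varphi\colon M_3\to\mathrm{BC}(E)$ preserve $\vee$ and $\wedge$. Then $\varphi(a)\vee\varphi(b)=\varphi(1)=\varphi(c)\vee\varphi(b)$ and $\varphi(a)\cap\varphi(c)=\varphi(0)\subseteq\varphi(b)$. Theorem~\ref{thm:main} gives $\varphi(1)=\varphi(0)\vee\varphi(b)=\varphi(b)$, so $\varphi$ is not one-to-one.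
\end{proof}

Section~\ref{sec:zigzag} proves Theorem~\ref{thm:main} by a sequence that jumps back and forth between $A$ and $C$. Section~\ref{sec:least} describes all solutions $A$ of the equation $A\vee B=D$ and extends Theorem~\ref{thm:main} to arbitrary families. Section~\ref{sec:modular} determines the modular lattices that embed. We do not classify the non-modular lattices that embed; for them Theorem~\ref{thm:main} gives a necessary condition.

\section{Two tools, and the finite-dimensional case}\label{sec:finite}

The closed convex hull $\overline{\operatorname{conv}}\,S$ is the least closed convex set that contains $S$; it is bounded if $S$ is, because closed balls are convex. We use two facts throughout. The first describes the points of a join.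

\begin{lemma}\label{lem:segments}
Let $A,B$ be nonempty convex subsets of a real vector space. Then
\[
\operatorname{conv}(A\cup B)=\{(1-t)a+tb:\ a\in A,\ b\in B,\ t\in[0,1]\}.
\]
Consequently, if $A,B\in\mathrm{BC}(E)$ are nonempty, $x\in A\vee B$ and $\delta>0$, there are $a\in A$, $b\in B$, $t\in[0,1]$ with $\|x-((1-t)a+tb)\|\le\delta$.
\end{lemma}

\begin{proof}
The right side is contained in the left. Conversely, let $\sum_i\lambda_ia_i+\sum_j\mu_jb_j$ be a convex combination with $a_i\in A$, $b_j\in B$, and put $t=\sum_j\mu_j$. Take $a=\sum_i\lambda_ia_i/(1-t)$ if $t<1$ and any point of $A$ if $t=1$; take $b=\sum_j\mu_jb_j/t$ if $t>0$ and any point of $B$ if $t=0$. The combination equals $(1-t)a+tb$.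
\end{proof}

The second fact is the Hahn--Banach separation theorem, in the following form. \emph{If $G$ is a nonempty closed convex subset of a real normed space $E$ and $d\in E\setminus G$, there is a continuous linear functional $f\in E^*$ with $\|f\|=1$ and $\sup_Gf<f(d)$.}

When $E=\mathbb R^n$, Theorem~\ref{thm:main} has a short proof. A point $e$ of a convex set $D$ is \emph{extreme} if $e=(1-t)u+tv$ with $u,v\in D$ and $0<t<1$ forces $u=v=e$; a compact convex subset of $\mathbb R^n$ is the convex hull of its extreme points. Let $A,B,C$ be nonempty compact convex sets with $A\vee B=C\vee B=D$. By Lemma~\ref{lem:segments}, $\operatorname{conv}(A\cup B)$ is a continuous image of $A\times B\times[0,1]$, so it is compact and equal to $D$. An extreme point $e$ of $D$ can thus be written as $e=(1-t)a+tb$, and then $e=a$ or $e=b$. So an extreme point outside $B$ lies in $A$, and by the same argument in $C$. All extreme points of $D$ lie in $(A\cap C)\cup B$, whence $D=(A\cap C)\vee B$.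

Both steps break down in infinite dimension. Without compactness a point of $A\vee B$ is only known to be a limit of points $(1-t)a+tb$. And extreme points may be absent: if $x$ lies in the closed unit ball of $c_0$, choose $k$ with $|x_k|<\frac12$; then $x$ is the midpoint of $x+\frac12e_k$ and $x-\frac12e_k$, which lie in the ball ($e_k$ is the $k$-th unit vector). Points of $A\cap C$ must be found in another way.

\section{The zigzag between $A$ and $C$}\label{sec:zigzag}

Suppose that $A\vee B=C\vee B=D$ and ignore closures for a moment. A point $x_0\in A$ lies in $C\vee B$, so $x_0=(1-t_0)x_1+t_0b_0$ with $x_1\in C$ and $b_0\in B$: moving from $x_0$ straight away from a point of $B$, we reach $C$. In the same way we return from $x_1$ to a point $x_2\in A$, and so on. If the sequence converges, its limit lies in $A\cap C$. To control it, take an affine ``height'' $g$ with $g\le0$ on $B$ and $g(x_0)>0$. The weight $t_n$ then enters twice. The $n$-th jump has length $t_n\|x_{n+1}-b_n\|\le t_n\operatorname{diam}D$, and it multiplies the height by at least $1/(1-t_n)$. A long jump forces a large gain of height, and the height is bounded on $D$, so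 the total length is finite.

\begin{example}\label{ex:triangle}
In $\mathbb R^2$ let $p=(0,1)$, $q=(-3,0)$, $r=(3,0)$. Let $D$ be the triangle $pqr$, let $B$ be its base $qr$, and let $A$ and $C$ be the segments from $p$ to $(-1,0)$ and to $(1,0)$; see Figure~\ref{fig:zigzag}. Both $A\cup B$ and $C\cup B$ contain $p,q,r$, so $A\vee B=C\vee B=D$. Let $g$ be the second coordinate. The points of $A$ and $C$ at height $s$ are $(s-1,s)$ and $(1-s,s)$. To jump from $A$ to $C$ away from $q$ we solve $(s-1,s)=(1-t)(1-s',s')+t(-3,0)$. The second coordinate gives $s=(1-t)s'$, and then the first reads $s-1=1-4t-s$. Hence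
\[
t=\frac{1-s}{2},\qquad s'=\frac{2s}{1+s},\qquad \frac1{s'}-1=\frac12\Bigl(\frac1s-1\Bigr).
\]
By symmetry the jump from $C$ to $A$ away from $r$ obeys the same formulas. From $x_0=(-\frac12,\frac12)$ we get heights $s_n=2^n/(2^n+1)$ and weights $t_n=1/(2^{n+1}+2)$. The weights are summable, and $x_n$ converges to $p$, the only point of $A\cap C$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.9cm,y=4.2cm]
\draw[gray] (-3,0)--(0,1)--(3,0);
\draw[very thick] (-3,0)--(3,0);
\draw[thick] (-1,0)--(0,1)--(1,0);
\draw[dashed] (-3,0)--(-0.5,0.5);
\draw[dashed] (3,0)--(0.3333,0.6667);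
\draw[->] (-0.5,0.5)--(0.3333,0.6667);
\draw[->] (0.3333,0.6667)--(-0.2,0.8);
\fill (-0.5,0.5) circle (1.5pt) node[above left] {$x_0$};
\fill (0.3333,0.6667) circle (1.5pt) node[above right] {$x_1$};
\fill (-0.2,0.8) circle (1.5pt) node[left] {$x_2$};
\node[above] at (0,1) {$p$};
\node[below] at (-3,0) {$q$};
\node[below] at (3,0) {$r$};
\node[below] at (0,0) {$B$};
\node[left] at (-0.85,0.15) {$A$};
\node[right] at (0.85,0.15) {$C$};
\end{tikzpicture}
\caption{The triangle $pqr$ is the convex hull of its base $B$ and the segment $A$, and also of $B$ and the segment $C$. Each jump moves straight away from a point of $B$ (dashed), lands alternately on $C$ and on $A$, and gains height. The points $x_n$ converge to $p\in A\cap C$.}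
\label{fig:zigzag}
\end{figure}

In general the decomposition of $x_n$ holds only up to an error $\delta_n$, which can cost $\delta_n$ in height. We choose errors whose sum is half the initial height, so that the height stays bounded away from $0$.

\begin{lemma}\label{lem:zigzag}
Let $E$ be a real Banach space and let $A,B,C\in\mathrm{BC}(E)$ be nonempty with $A\vee B=C\vee B$. Let $f\in E^*$ with $\|f\|=1$, let $\beta\in\mathbb R$, and suppose that $g=f-\beta$ satisfies $g\le0$ on $B$. If $x_0\in A$ and $g(x_0)>0$, there is $x\in A\cap C$ with $g(x)\ge g(x_0)/2$.
\end{lemma}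

\begin{proof}
The function $g$ is affine, and $|g(y)-g(z)|\le\|y-z\|$. Put $D=A\vee B$, $M=\sup_Dg$ and $\Delta=\operatorname{diam}D$; both numbers are finite because $D$ is bounded. Let $s_0=g(x_0)$ and $\delta_n=2^{-n-2}s_0$, so that $\sum_{n\ge0}\delta_n=s_0/2$. Let $A_n=A$ for $n$ even and $A_n=C$ for $n$ odd.

\emph{Construction.} We choose points $x_n\in A_n$ whose heights $s_n=g(x_n)$ satisfy
\begin{equation}\label{eq:height}
s_n\ge s_0-\sum_{i<n}\delta_i .
\end{equation}
This holds for $n=0$. Let $x_n$ be given. It lies in $D=A_{n+1}\vee B$, so Lemma~\ref{lem:segments} provides $x_{n+1}\in A_{n+1}$, $b_n\in B$ and $t_n\in[0,1]$ such that $x_n'=(1-t_n)x_{n+1}+t_nb_n$ satisfies $\|x_n'-x_n\|\le\delta_n$. By \eqref{eq:height}, $s_n-\delta_n\ge s_0-\sum_{i\le n}\delta_i>s_0/2$. Since $g(b_n)\le0$,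
\begin{equation}\label{eq:step}
0<s_n-\delta_n\le g(x_n')=(1-t_n)s_{n+1}+t_ng(b_n)\le(1-t_n)s_{n+1}.
\end{equation}
Thus $s_{n+1}>0$, and so $s_{n+1}\ge(1-t_n)s_{n+1}\ge s_n-\delta_n\ge s_0-\sum_{i\le n}\delta_i$. This is \eqref{eq:height} for $n+1$. In particular $s_n\ge s_0/2$ for all $n$.

\emph{The weights are summable.} Rearranging \eqref{eq:step} gives $t_ns_{n+1}\le s_{n+1}-s_n+\delta_n$, and $t_ns_{n+1}\ge t_ns_0/2$. The sum over $n<N$ telescopes:
\[
\frac{s_0}2\sum_{n<N}t_n\le s_N-s_0+\sum_{n<N}\delta_n\le M-\frac{s_0}2 .
\]
The bound does not depend on $N$, so $\sum_nt_n<\infty$.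

\emph{Convergence.} Since $x_{n+1}-x_n'=t_n(x_{n+1}-b_n)$ and $x_{n+1},b_n\in D$,
\[
\|x_{n+1}-x_n\|\le\|x_n'-x_n\|+t_n\|x_{n+1}-b_n\|\le\delta_n+t_n\Delta .
\]
The right side is summable, so $(x_n)$ is a Cauchy sequence, and it has a limit $x$ because $E$ is complete. The even terms lie in $A$, the odd terms lie in $C$, and both sets are closed, so $x\in A\cap C$. Finally $g(x)=\lim_ns_n\ge s_0/2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Put $D=A\vee B=C\vee B$ and $G=(A\cap C)\vee B\subseteq D$. If $B=\varnothing$, then $A=C=D=G$. Let $B\ne\varnothing$, so that $G\ne\varnothing$, and suppose $G\ne D$. Separating a point of $D\setminus G$ from $G$, we obtain $f\in E^*$ with $\|f\|=1$ such that $g=f-\sup_Gf$ is positive at some point of $D$. By definition $g\le0$ on $G$, hence on $B$ and on $A\cap C$.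

The half-space $\{g\le0\}$ is closed, convex, contains $B$ and does not contain $D=A\vee B$. So it does not contain $A$: there is $x_0\in A$ with $g(x_0)>0$. The same argument applied to $D=C\vee B$ shows that $C\ne\varnothing$. Lemma~\ref{lem:zigzag} yields $x\in A\cap C$ with $g(x)>0$, a contradiction.
\end{proof}

\begin{remark}\label{rem:countable}
The proof of Lemma~\ref{lem:zigzag} uses only that $A_n\vee B=D$ for all $n$ and that each of $A$, $C$ occurs infinitely often among the $A_n$. It therefore applies to any countable family of sets with the same join with $B$. A sequence cannot visit every member of an uncountable family, and the next section takes a different route.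
\end{remark}

\section{The least solution of $A\vee B=D$}\label{sec:least}

Fix $B\subseteq D$ in $\mathrm{BC}(E)$ and consider all $A$ with $A\vee B=D$. In finite dimension, every such $A$ contains the extreme points of $D$ outside $B$, and these points together with $B$ generate $D$. We look for a set that plays both roles in every Banach space. A point $x\in D$ is forced into $A$ if $B$ cannot contribute to it, that is, if $x$ is not a convex combination with positive weight on $B$. Because joins are closed hulls, we must ask this of approximate combinations too.

\begin{definition}\label{def:P}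
For $B\subseteq D$ in $\mathrm{BC}(E)$, let $P_B(D)$ be the set of all $x\in D$ with the following property: whenever $u_n\in D$, $b_n\in B$, $t_n\in[0,1]$ and $(1-t_n)u_n+t_nb_n\to x$, then $t_n\to0$. If $B=\varnothing$, the condition is vacuous and $P_B(D)=D$.
\end{definition}

\begin{example}\label{ex:P}
(a) In Example~\ref{ex:triangle}, $P_B(D)=\{p\}$. A point of height $s<1$ has the form $sp+(1-s)b$ with $b\in B$, so it is excluded. The height of $(1-t_n)u_n+t_nb_n$ is at most $1-t_n$, so convergence to $p$ forces $t_n\to0$.

(b) Let $D$ be the closed unit ball of $E\ne\{0\}$ and $B=\{0\}$. Then $P_B(D)$ is the unit sphere. If $\|x\|=1$ and $(1-t_n)u_n\to x$, then $1-t_n\ge\|(1-t_n)u_n\|\to1$. If $\|x\|<1$, then $x=\|x\|u+(1-\|x\|)\cdot0$ for a unit vector $u$, with positive weight on $B$. For $E=c_0$ the set $P_B(D)$ is thus large although $D$ has no extreme point.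
\end{example}

\begin{theorem}\label{thm:least}
Let $E$ be a real Banach space, let $B\subseteq D$ in $\mathrm{BC}(E)$, and put $A_*=\overline{\operatorname{conv}}\,P_B(D)$. Then for $A\in\mathrm{BC}(E)$,
\[
A\vee B=D\iff A_*\subseteq A\subseteq D .
\]
In particular, there is a least $A$ with $A\vee B=D$. If $(A_i)_{i\in I}$ is an arbitrary nonempty family in $\mathrm{BC}(E)$ with $A_i\vee B=D$ for all $i$, then $\bigl(\bigcap_iA_i\bigr)\vee B=D$.
\end{theorem}

A family with two members gives Theorem~\ref{thm:main} again. The substantial part of the proof is that $P_B(D)$ and $B$ generate $D$. By separation, it suffices to find a point of $P_B(D)$ at which a given functional $f$ exceeds a bound $\beta\ge\sup_Bf$, knowing that $f$ exceeds $\beta$ somewhere on $D$. If $f$ attains its maximum over $D$ at a point $x$, this point will do: $w_n=(1-t_n)u_n+t_nb_n$ satisfies $f(w_n)\le(1-t_n)f(x)+t_n\beta$, so $t_n(f(x)-\beta)\le f(x)-f(w_n)\to0$ when $w_n\to x$. Without compactness we cannot count on a maximum. Completeness gives a substitute, of Bishop--Phelps or Ekeland type: a point from which $f$ increases in $D$ with slope less than a prescribed $\varepsilon$.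

\begin{lemma}\label{lem:BP}
Let $D$ be a bounded closed subset of a real Banach space $E$, let $f\in E^*$, $\varepsilon>0$ and $x_0\in D$. There is $x\in D$ with $f(x)\ge f(x_0)$ and $f(y)-f(x)<\varepsilon\|y-x\|$ for all $y\in D\setminus\{x\}$.
\end{lemma}

\begin{proof}
Write $y\succeq z$ if $f(y)-f(z)\ge\varepsilon\|y-z\|$. This relation is reflexive, it is transitive by the triangle inequality, and it passes to limits because $f$ and the norm are continuous. We need $x\in D$ with $x\succeq x_0$ such that $y\in D$, $y\succeq x$ imply $y=x$.

Let $S(z)=\{y\in D:y\succeq z\}$; it contains $z$ for $z\in D$, and $f$ is bounded on it. Starting from $x_0$, choose $x_{n+1}\in S(x_n)$ with $f(x_{n+1})\ge\sup_{S(x_n)}f-\frac1{n+1}$. The sequence $f(x_n)$ is nondecreasing and bounded, hence convergent, and transitivity gives $\varepsilon\|x_m-x_n\|\le f(x_m)-f(x_n)$ for $m\ge n$. So $(x_n)$ is Cauchy. Its limit $x$ lies in $D$, and letting $m\to\infty$ gives $x\succeq x_n$ for all $n$; in particular $f(x)\ge f(x_n)$. If $y\in D$ and $y\succeq x$, then $y\in S(x_n)$ for all $n$, so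
\[
\varepsilon\|y-x\|\le f(y)-f(x)\le f(y)-f(x_{n+1})\le\tfrac1{n+1}\quad\text{for all }n,
\]
and $y=x$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:least}]
Write $P=P_B(D)$. Since $P\subseteq D$, we have $A_*\in\mathrm{BC}(E)$ and $A_*\subseteq D$. If $B=\varnothing$, then $A_*=D$ and both sides of the equivalence say $A=D$. Let $B\ne\varnothing$ and $\Delta=\operatorname{diam}D$.

\emph{Step 1: if $A\vee B=D$, then $A_*\subseteq A$.} As $A$ is closed and convex, it suffices to show $P\subseteq A$. If $A=\varnothing$, then $B=D$, and for any $x\in D$ the constant choice $u_n=b_n=x$, $t_n=1$ shows $x\notin P$; so $P=\varnothing$. Let $A\ne\varnothing$ and $x\in P$. By Lemma~\ref{lem:segments} there are $a_n\in A$, $b_n\in B$, $t_n\in[0,1]$ with $w_n=(1-t_n)a_n+t_nb_n\to x$. Since $a_n\in D$, the definition of $P$ gives $t_n\to0$. Then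
\[
\|x-a_n\|\le\|x-w_n\|+t_n\|b_n-a_n\|\le\|x-w_n\|+t_n\Delta\to0,
\]
and $x\in A$ because $A$ is closed.

\emph{Step 2: $A_*\vee B=D$.} The set $G=A_*\vee B$ is nonempty and contained in $D$. Suppose $G\ne D$. By separation there are $f\in E^*$ with $\|f\|=1$ and $x_0\in D$ such that $s=f(x_0)-\beta>0$, where $\beta=\sup_Gf$. Since $D$ contains $x_0\notin G$ and a point of $G$, we have $\Delta>0$. Put $\varepsilon=s/(2\Delta)$ and let $x\in D$ be the point of Lemma~\ref{lem:BP}. The choice of $\varepsilon$ is made so that moving away from any $b\in B$ through $x$ raises $f$ too steeply: $f(x-b)\ge f(x_0)-\beta=s$, while $\varepsilon\|x-b\|\le s/2$.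

We show that $x\in P$. Let $u\in D$, $b\in B$, $t\in[0,1]$ and $w=(1-t)u+tb$. Then
\[
v:=(1-t)(u-x)=(w-x)+t(x-b).
\]
By Lemma~\ref{lem:BP}, $f(u-x)\le\varepsilon\|u-x\|$; multiplying by $1-t\ge0$ gives $f(v)\le\varepsilon\|v\|$. The second expression for $v$ gives $f(v)\ge ts-\|w-x\|$ and $\varepsilon\|v\|\le\varepsilon\|w-x\|+ts/2$. Together,
\[
t\le\frac{2(1+\varepsilon)}{s}\,\|w-x\| .
\]
So $(1-t_n)u_n+t_nb_n\to x$ forces $t_n\to0$, and $x\in P\subseteq G$. Then $f(x)\le\beta<f(x_0)\le f(x)$, a contradiction.

\emph{Conclusion.} If $A\vee B=D$, then $A\subseteq D$, and $A_*\subseteq A$ by Step~1. If $A_*\subseteq A\subseteq D$, then $D=A_*\vee B\subseteq A\vee B\subseteq D$ by Step~2. Thus $A_*$ is the least solution. For a nonempty family $(A_i)$ of solutions, $\bigcap_iA_i$ belongs to $\mathrm{BC}(E)$ and $A_*\subseteq\bigcap_iA_i\subseteq D$, so the intersection is a solution.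
\end{proof}

In Example~\ref{ex:P}(b) every point of the ball lies on a segment between unit vectors $u$ and $-u$, so $A_*=D$: the unit ball $D$ of a nonzero Banach space is the only $A$ with $A\vee\{0\}=D$.

\section{Modular lattices}\label{sec:modular}

We use two standard theorems of lattice theory. A modular lattice that is not distributive contains a sublattice isomorphic to $M_3$ (Birkhoff's theorem). Every distributive lattice embeds into the lattice $\mathcal P(S)$ of all subsets of some set $S$, with union and intersection as operations (the Birkhoff--Stone theorem).

\begin{theorem}\label{thm:modular}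
A modular lattice embeds into $\mathrm{BC}(E)$ for some real Banach space $E$ if and only if it is distributive.
\end{theorem}

\begin{proof}
If a modular lattice is not distributive, an embedding into $\mathrm{BC}(E)$ would restrict to an embedding of $M_3$, contrary to Corollary~\ref{cor:M3}.

For the converse it suffices to embed $\mathcal P(S)$. We model subsets of $S$ by the faces through $0$ of a simplex with vertices $0$ and the unit vectors $e_\sigma$, $\sigma\in S$. Let $\ell^1(S)$ be the Banach space of functions $x\colon S\to\mathbb R$ with $\|x\|=\sum_\sigma|x(\sigma)|<\infty$, and for $Y\subseteq S$ let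
\[
F_Y=\{x\in\ell^1(S):\ x\ge0,\ \|x\|\le1,\ x=0\text{ off }Y\}.
\]
Each condition defines a closed convex set, so $F_Y\in\mathrm{BC}(\ell^1(S))$, and $0\in F_Y$. The map $Y\mapsto F_Y$ is one-to-one, since $e_\sigma\in F_Y$ if and only if $\sigma\in Y$. A function vanishes off $Y$ and off $Z$ exactly when it vanishes off $Y\cap Z$, so $F_Y\cap F_Z=F_{Y\cap Z}$. The closed convex set $F_{Y\cup Z}$ contains $F_Y$ and $F_Z$, so it contains $F_Y\vee F_Z$. Conversely, let $x\in F_{Y\cup Z}$ and put $y=x1_Y$, $z=x1_{Z\setminus Y}$. Then $x=y+z$ and $\|y\|+\|z\|=\|x\|\le1$. If $z=0$, then $x\in F_Y$; if $y=0$, then $x\in F_Z$. Otherwise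
\[
x=\|y\|\frac y{\|y\|}+\|z\|\frac z{\|z\|}+\bigl(1-\|y\|-\|z\|\bigr)\cdot0
\]
is a convex combination of a point of $F_Y$, a point of $F_Z$ and $0$. Hence $F_Y\vee F_Z=F_{Y\cup Z}$.
\end{proof}

The word ``modular'' cannot be removed from the statement: by \eqref{eq:notmodular}, the lattice $\mathrm{BC}(\mathbb R)$ itself is not modular, hence not distributive.

\section{Boundedness, closedness and completeness are all needed}\label{sec:sharp}

The proof of Lemma~\ref{lem:zigzag} used boundedness to bound the weights and the jumps, completeness to obtain a limit, and closedness to place the limit in $A\cap C$. We show that $M_3$ embeds when any one of the three is dropped.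

\begin{proposition}\label{prop:sharp}
The lattice $M_3$ embeds into each of the following lattices, in which the meet is the intersection:
\begin{enumerate}
\item[(a)] the closed convex subsets of $\mathbb R^2$, with the closed convex hull of the union as join;
\item[(b)] the bounded convex subsets of $\mathbb R^2$, with the convex hull of the union as join;
\item[(c)] $\mathrm{BC}(X)$ for a suitable incomplete normed space $X$, whose norm is equivalent to a norm given by an inner product.
\end{enumerate}
\end{proposition}

In each case we exhibit three elements and apply the following observation.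

\begin{lemma}\label{lem:five}
Let $a,b,c$ be elements of a lattice whose three pairwise meets equal $o$ and whose three pairwise joins equal $i$. If $o\ne i$, then $\{o,a,b,c,i\}$ is a sublattice isomorphic to $M_3$.
\end{lemma}

\begin{proof}
Only the distinctness of the five elements needs proof, and the hypotheses are symmetric in $a,b,c$. If $a=b$, then $o=a\wedge b=a\vee b=i$, which is excluded. If $a=o$, then $b=a\vee b=i=a\vee c=c$. If $a=i$, then $b=a\wedge b=o=a\wedge c=c$. Both contradict $b\neq c$.
\end{proof}

\subsection*{Closed, unbounded sets: proof of (a)}
Take three distinct lines through $0$. Any two meet in $\{0\}$. If $u,v$ lie on two of the lines, then $u+v=\frac12(2u)+\frac12(2v)$ lies in the convex hull of their union, and every point of $\mathbb R^2$ is such a sum. So the pairwise joins are $\mathbb R^2$, and Lemma~\ref{lem:five} applies.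

To see the zigzag fail, let $B$ be the horizontal axis, $A$ the vertical axis, $C$ the diagonal, and $g$ the second coordinate. A point of $A$ at height $s>0$ has distance $s/\sqrt2$ from $C$, so the jumps cannot tend to $0$ while the height stays above $s_0/2$.

\subsection*{Bounded sets that are not closed: proof of (b)}
Let $T$ be a triangle with vertices $p,q,r$ and centroid $m$, and let $A,B,C$ be the interiors of the triangles $pqm$, $qrm$, $prm$. Use barycentric coordinates $\lambda p+\mu q+\nu r$ with $\lambda+\mu+\nu=1$. From
\[
\alpha p+\beta q+\gamma m=(\alpha+\tfrac\gamma3)p+(\beta+\tfrac\gamma3)q+\tfrac\gamma3r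
\]
we see that $A$, given by $\alpha,\beta,\gamma>0$, is the set where $0<\nu<\min(\lambda,\mu)$. By symmetry $B$ and $C$ are the sets where $\lambda$, respectively $\mu$, is positive and strictly smallest. So $A,B,C$ are pairwise disjoint.

Let $W$ be the convex hull of the union of two of them, say $W=\operatorname{conv}(A\cup B)$. By Lemma~\ref{lem:segments}, $W$ is the union of the open sets $(1-t)A+tB$, so $W$ is open, and $W\subseteq T$ gives $W\subseteq\operatorname{int}T$. The closure of $W$ is convex and contains $p,q,r$, because any two of the three small closed triangles together contain these vertices; so it equals $T$. Suppose $x\in\operatorname{int}T\setminus W$. A point outside an open convex set can be separated from it: there is a nonzero linear functional $f$ with $f\le f(x)$ on $W$. Then $f\le f(x)$ on $T$, a neighborhood of $x$, which is impossible for $f\ne0$. Hence $W=\operatorname{int}T$. Lemma~\ref{lem:five} applies with bottom $\varnothing$ and top $\operatorname{int}T$.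

Here a zigzag between $A$ and $C$ does converge, but its limit lies on the common boundary segment $pm$, in neither set.

\subsection*{An incomplete space: proof of (c)}
Let $H=\ell^2$ be the real Hilbert space of square-summable sequences, and give $H^3$ the norm $\|(x,y,z)\|=\|x\|+\|y\|+\|z\|$, which is equivalent to the Hilbert norm $(\|x\|^2+\|y\|^2+\|z\|^2)^{1/2}$. Let $\hat A,\hat B,\hat C$ be the closed unit balls of the subspaces $H\times H\times0$, $H\times0\times H$, $0\times H\times H$. Their pairwise joins will turn out to be the unit ball of $H^3$, as required, but their pairwise meets are the unit balls of the three coordinate axes. The plan is to pass to a subspace $X$ that is dense in each of the three ``coordinate planes'', so that the joins survive, and meets each axis only in $0$, so that the meets collapse.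

\emph{The space $X$.} Let $(U_n)_{n\ge1}$ be a countable base of nonempty open subsets of the separable space $H^3$. Choose $(a_n,b_n,c_n)\in U_n$ inductively so that each of the sequences $(a_n)$, $(b_n)$, $(c_n)$ is linearly independent. This is possible: $U_n$ contains a product of three open balls, and the span of finitely many vectors is a proper subspace of $H$, so it contains no ball. The triples $(a_n,b_n,c_n)$ are dense in $H^3$. Let $X$ be the linear subspace of all vectors
\[
\Bigl(\sum_n\xi_na_n,\ \sum_n\eta_nb_n,\ \sum_n\zeta_nc_n\Bigr),
\]
where $\xi,\eta,\zeta$ are finitely supported real sequences with $\xi+\eta+\zeta=0$. Put $A=X\cap\hat A$, $B=X\cap\hat B$, $C=X\cap\hat C$, and let $D$ be the closed unit ball of $X$. These sets are bounded, convex and closed in $X$, and $D\ne\{0\}$ because $(a_1,-b_1,0)$ is a nonzero vector of $X$.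

\emph{Meets.} If two coordinates of a vector of $X$ vanish, then two of the sequences $\xi,\eta,\zeta$ vanish by linear independence, so the third vanishes and the vector is $0$. A vector in two of the sets $A,B,C$ has two vanishing coordinates. Hence $A\cap B=A\cap C=B\cap C=\{0\}$.

\emph{Closures in $H^3$.} The subspace $X\cap(H\times H\times0)$ contains all vectors $(a_n,-b_n,0)$. The pairs $(a_n,b_n)$ are dense in $H^2$, and $(x,y)\mapsto(x,-y)$ is a homeomorphism, so this subspace is dense in $H\times H\times0$. If $v\in\hat A$ and $v_k\to v$ with $v_k$ in the subspace, then $v_k/\max(1,\|v_k\|)$ lies in $A$ and tends to $v$. Thus $\hat A$ is the closure of $A$ in $H^3$. The vectors $(a_n,0,-c_n)$ and $(0,b_n,-c_n)$ give the same for $B$ and $C$.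

\emph{Joins.} Let $K$ be the closed convex hull in $H^3$ of the union of two of the sets $A,B,C$. It is contained in the unit ball of $H^3$, and it contains two of $\hat A,\hat B,\hat C$. Each of these contains the unit balls of two axes, and any two of them together contain the unit balls of all three. A vector $(x,y,z)$ of norm at most $1$ is the convex combination of the normalized nonzero vectors among $(x,0,0)$, $(0,y,0)$, $(0,0,z)$, with their norms as weights, and of $0$, with weight $1-\|x\|-\|y\|-\|z\|$. So $K$ is the unit ball of $H^3$. The convex hull of the union lies in $X$, and its closure in $X$ is $X\cap K=D$. Hence $A\vee B=A\vee C=B\vee C=D$ in $\mathrm{BC}(X)$.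

By Lemma~\ref{lem:five}, $\{\{0\},A,B,C,D\}$ is a copy of $M_3$ in $\mathrm{BC}(X)$, and Corollary~\ref{cor:M3} shows that $X$ is not complete. Equivalent norms have the same bounded sets and the same closures, so $\mathrm{BC}(X)$ does not change if $X$ is given the inner product norm inherited from the Hilbert space $H^3$. This completes the proof of Proposition~\ref{prop:sharp}.

In this example the zigzag between $A$ and $C$ is a Cauchy sequence of $X$. Its limit in $H^3$ lies in $\hat A\cap\hat C$, on the axis $0\times H\times0$. The limit is not $0$, since $0\in B$ has height at most $0$ while the heights stay above $s_0/2$; so the limit is missing from $X$.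

\begin{thebibliography}{9}

\bibitem{WS}
Friedrich Wehrung and Marina V. Semenova,
\emph{Sublattices of lattices of convex subsets of vector spaces},
arXiv:math/0501324 (2005).

\end{thebibliography}
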